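\title{Brinkmann's conjugacy problem in virtually free groups}

\begin{abstract}
Given an automorphism $\phi$ of a group $G$ and two elements $x,y\in G$, Brinkmann's conjugacy problem asks whether $x\phi^k$ is conjugate to $y$ for some integer $k$. We show that this problem is decidable for finitely generated virtually free groups, uniformly in $G$, $\phi$, $x$ and $y$, and that the set of all such $k$ can be computed. The proof passes to powers of $x$ and $y$ in a characteristic free subgroup of finite index. Its main ingredient is a bound on periods: if an automorphism of a free group of finite rank acts trivially on homology with coefficients in $\mathbb{Z}/6$, then it fixes every conjugacy class that has a finite orbit. As a consequence, the conjugacy problem is uniformly decidable in the groups $G\rtimes_\phi\mathbb{Z}$ with $G$ finitely generated virtually free.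
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $G$ be a group and let $\phi\in\operatorname{Aut}(G)$. We write $x\phi$ for the image of $x$ under $\phi$. For a subgroup $H\le G$ we write $x\sim_H y$ if $x=z^{-1}yz$ for some $z\in H$, and we abbreviate $\sim_G$ to $\sim$. \emph{Brinkmann's conjugacy problem} asks to decide, given $\phi$ and $x,y\in G$, whether $x\phi^k\sim y$ for some $k\in\mathbb{Z}$.

The automorphism $\phi$ permutes the conjugacy classes of $G$, so $\mathbb{Z}$ acts on the set of classes through the powers of $\phi$, and the problem asks whether two given classes lie in the same orbit. Put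
\[
K(x,y)=\{k\in\mathbb{Z}: x\phi^k\sim y\}.
\]
Then $K(x,x)$ is the stabilizer of the class of $x$, a subgroup of $\mathbb{Z}$, and $K(x,y)$ is either empty or a coset of $K(x,x)$. We call the class of $x$ \emph{periodic} if $K(x,x)\neq\{0\}$, and its \emph{period} is then the positive generator of $K(x,x)$. So $K(x,y)$ has one of three forms: it is empty, it is a single integer, or it is a residue class modulo the period.

For $\phi=\mathrm{id}$ the problem is the conjugacy problem of $G$. In general it is a part of the conjugacy problem of a larger group. Let
\[
\Gamma=G\rtimes_\phi\mathbb{Z}=\langle G,\tau\mid \tau^{-1}g\tau=g\phi\ \ (g\in G)\rangle .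
\]
Every element of $\Gamma$ has the form $\tau^kz$ with $k\in\mathbb{Z}$ and $z\in G$, and conjugating $x\in G$ by $\tau^kz$ gives $z^{-1}(x\phi^k)z$. Hence two elements $x,y\in G$ are conjugate in $\Gamma$ if and only if $K(x,y)\neq\emptyset$.

Suppose that the conjugacy problem of $G$ is decidable. Testing $k=0,\pm1,\pm2,\dots$ finds an element of $K(x,y)$ if there is one, so the whole difficulty is to know when to stop. If the class of $x$ is known to be periodic, a search finds its period $P$, and $P$ tests settle the question. Infinite orbits need a theorem. For finitely generated free groups this is Brinkmann's theorem, which says that the problem is decidable for them.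

A group is \emph{virtually free} if it has a free subgroup of finite index. The question that we answer comes from \cite{Carvalho}: \emph{is Brinkmann's conjugacy problem decidable for automorphisms of finitely generated virtually free groups?} It is meant uniformly. One asks for a single algorithm whose input consists of a finite presentation of a virtually free group $G$, an automorphism $\phi$ given by the images of the generators, and two elements $x,y$ given as words in the generators. It is part of the promise on the input that $G$ is virtually free and that $\phi$ is an automorphism; if $G$ is given in another effective form, we assume that this form yields a finite presentation. The corresponding \emph{equality problem}, whether $x\phi^k=y$ for some $k$, is known to be decidable for finitely generated virtually free groups; we shall not use this.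

One expects a positive answer: such a group has a free subgroup $F$ of finite index that is invariant under all automorphisms, Brinkmann's theorem applies to $\phi|_F$, and what lies outside $F$ should be a finite amount of information. The answer is indeed positive, but Section~\ref{sec:example} shows that a yes-or-no answer in $F$ is not enough to recover that information.

\begin{theorem}\label{thm:main}
There is an algorithm which, given a finite presentation of a virtually free group $G$, an automorphism $\phi\in\operatorname{Aut}(G)$ and elements $x,y\in G$, decides whether $K(x,y)\neq\emptyset$ and computes $K(x,y)$ in the form $\emptyset$, $\{k_0\}$ or $k_0+P\mathbb{Z}$. In particular, Brinkmann's conjugacy problem is decidable, and so are the versions with $k\ge0$ or with $k$ in a given arithmetic progression.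

Moreover, if $F\le G$ is a characteristic free subgroup of finite index $d$ and rank $r$, and $x$ has infinite order and a periodic conjugacy class, then the period divides $|\mathrm{GL}_r(\mathbb{Z}/6)|\cdot\operatorname{lcm}(1,\dots,d)$.
\end{theorem}

The ingredient that has to be added to Brinkmann's theorem is a way to decide whether a conjugacy class of a free group is periodic. It comes from the following statement. For a free group $F$ of rank $r$ and $n\ge1$, recall that $H_1(F;\mathbb{Z}/n)=F/[F,F]F^n\cong(\mathbb{Z}/n)^r$, where $F^n$ is the subgroup generated by all $n$-th powers.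

\begin{theorem}\label{thm:aperiodic}
Let $F$ be a free group of finite rank and let $\phi\in\operatorname{Aut}(F)$ act trivially on $H_1(F;\mathbb{Z}/6)$. If $w\in F$ and $w\phi^p\sim_F w$ for some $p\ge1$, then $w\phi\sim_F w$.
\end{theorem}

\begin{theorem}\label{thm:mapping}
The conjugacy problem is uniformly decidable in the groups $G\rtimes_\phi\mathbb{Z}$ with $G$ finitely generated virtually free.
\end{theorem}

Here the input consists of $G$ and $\phi$ as above and of two words in $\tau$ and the generators of $G$. The proof in Section~\ref{sec:mapping} reduces Theorem~\ref{thm:mapping} to Brinkmann's conjugacy problem and to the twisted conjugacy problem of $G$. Conversely, we saw that an algorithm for conjugacy in the groups $G\rtimes_\phi\mathbb{Z}$ decides Brinkmann's conjugacy problem. Given the decidability of twisted conjugacy in $G$ (Lemma~\ref{lem:twisted}), the two decidability statements are therefore equivalent.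

\section{An example and the plan of the proof}\label{sec:example}

Let $E$ be free on $a,b$ and let $G=E\times\langle s\mid s^2\rangle$. Define $\phi$ by
\[
a\mapsto ab,\qquad b\mapsto bs,\qquad s\mapsto s .
\]
This is an automorphism, with inverse $a\mapsto ab^{-1}s$, $b\mapsto bs$, $s\mapsto s$. From $(ab^ks^m)\phi=ab^{k+1}s^{m+k}$ for all $k,m\in\mathbb{Z}$ we obtain
\[
a\phi^k=ab^ks^{k(k-1)/2},\qquad b\phi^k=bs^k\qquad(k\in\mathbb{Z}).
\]
Conjugate elements have the same image in the abelianization $\mathbb{Z}^2\times\mathbb{Z}/2$, and this is all that we need to rule out conjugacy below.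

The free subgroup $E$ has index $2$, but it is of no use, because $b\phi\notin E$. Let $F$ instead be the subgroup generated by all squares of $G$. It is characteristic, it lies in $E$ because $(ws^m)^2=w^2$, so it is free, and $G/F\cong(\mathbb{Z}/2)^3$. Elements $x,y$ of $G$ need not lie in $F$, but $u=x^2$ and $v=y^2$ do, and $x\phi^k\sim y$ implies $u\phi^k\sim v$. So $K(x,y)\subseteq K(u,v)$, and the set $K(u,v)$ concerns elements of the free group $F$, where Brinkmann's theorem is available. Consider two inputs.

\emph{First input: $x=a$, $y=ab^3$.} Here $u\phi^k=(ab^k)^2$ and $v=(ab^3)^2$, with images $(2,2k,0)$ and $(2,6,0)$ in the abelianization. Thus $K(u,v)=\{3\}$. The only candidate fails, since $a\phi^3=ab^3s\not\sim ab^3$, and so $K(x,y)=\emptyset$.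

\emph{Second input: $x=b$, $y=bs$.} Here $u=v=b^2$ is fixed by $\phi$, and $K(u,v)=\mathbb{Z}$. The first candidate $k=0$ fails, since $b\not\sim bs$, but $K(x,y)=1+2\mathbb{Z}$. The information lost by squaring is finite: $b^2$ has exactly the two square roots $b$ and $bs$ in $G$, and $\phi$ exchanges them.

On both inputs Brinkmann's theorem tells us that $K(u,v)\neq\emptyset$, a search produces a candidate $k_0\in K(u,v)$, and the test $x\phi^{k_0}\sim y$ fails. On the first input we must then stop, and on the second we must go on. What separates the two is whether the class of $u$ is periodic. Brinkmann's theorem does not answer this directly: for the pair $(u,u)$ the answer is always yes, because of $k=0$. One can also apply it to $\phi^n$ and the pairs $(u,u\phi^j)$ with $0<j<n$, but negative answers for all of these say only that the period, if there is one, is a multiple of $n$. An a priori bound on the period is needed.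

The proof supplies it in three steps. Section~\ref{sec:sep} shows that conjugacy in a free group is detected by finite $\ell$-groups, for each prime $\ell$. Section~\ref{sec:aperiodic} plays the primes $2$ and $3$ against each other to prove Theorem~\ref{thm:aperiodic}. Section~\ref{sec:periods} transfers the bound to $G$, using that a nontrivial element of $F$ has few roots in $G$. The algorithm is assembled in Section~\ref{sec:algorithm}.

\section{Background}\label{sec:background}

We use the following elementary properties of a free group $F$ with basis $X$. It is torsion-free, and its subgroups are free. Every element is conjugate to a \emph{cyclically reduced} word, that is, a reduced word whose first and last letters are not inverse to each other, and two cyclically reduced words are conjugate if and only if one is a cyclic permutation of the other; this decides conjugacy in $F$. The centralizer $C_F(u)$ of an element $u\neq1$ is infinite cyclic. Let $u_0$ be the generator of $C_F(u)$ for which $u=u_0^{\mu}$ with $\mu\ge1$; we call $u_0$ the \emph{root} of $u$. More generally,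
\begin{equation}\label{eq:cent}
C_F(u_0^{\,n})=\langle u_0\rangle\qquad\text{for all } n\neq0,
\end{equation}
because a generator of the cyclic group $C_F(u_0^{\,n})\ni u_0$ commutes with $u_0$, hence with $u$, and so lies in $\langle u_0\rangle$.

The \emph{Frattini subgroup} $\Phi(Q)$ of a finite group $Q$ is the intersection of its maximal subgroups. If $Q$ is an $\ell$-group for a prime $\ell$, then $\Phi(Q)=[Q,Q]Q^\ell$. A group is \emph{conjugacy separable} if any two non-conjugate elements have non-conjugate images in some finite quotient. We quote six results.
\begin{itemize}
\item[(F1)] (Brinkmann.) There is an algorithm which, given a free group $F$ of finite rank, $\psi\in\operatorname{Aut}(F)$ and $u,v\in F$, decides whether $u\psi^k\sim_Fv$ for some $k\in\mathbb{Z}$.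
\item[(F2)] (Iwasawa, Takahasi.) Free groups are residually finite-$\ell$ for every prime $\ell$: every nontrivial element lies outside some normal subgroup of $\ell$-power index.
\item[(F3)] (P.~Hall; see \cite[\S5.1]{Gorenstein}.) If $Q$ is a finite $\ell$-group, the kernel of $\operatorname{Aut}(Q)\to\operatorname{Aut}(Q/\Phi(Q))$ is an $\ell$-group.
\item[(F4)] (Dyer \cite{Dyer}.) Finitely generated virtually free groups are conjugacy separable.
\item[(F5)] (Karrass--Pietrowski--Solitar.) A finitely generated virtually free group acts on a tree with finite stabilizers and finite quotient.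
\item[(F6)] (Bogopolski--Martino--Maslakova--Ventura \cite{BMMV}.) There is an algorithm which, given a free group $F$ of finite rank, $\psi\in\operatorname{Aut}(F)$ and $u,v\in F$, decides whether $(f\psi)^{-1}uf=v$ for some $f\in F$.
\end{itemize}
Facts (F2) and (F3) give Theorem~\ref{thm:aperiodic}; facts (F1), (F4) and (F5) enter the algorithm of Theorem~\ref{thm:main}; fact (F6) is needed only for Theorem~\ref{thm:mapping}.

\section{Separating conjugacy classes in finite $\ell$-groups}\label{sec:sep}

The following statement is known; we include a proof for completeness.

\begin{proposition}\label{prop:sep}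
Let $F$ be a free group of finite rank and let $\ell$ be a prime. If $u,v\in F$ have conjugate images in every finite quotient of $F$ that is an $\ell$-group, then $u\sim_Fv$.
\end{proposition}

The simplest $\ell$-quotients are the groups $H_1(F;\mathbb{Z}/\ell^s)$. They count the letters of a word and forget their order. The idea is to count letters in a finite cover in which the word traces a simple closed path, because such a path can be recovered from its set of edges.

\subsection*{Counting edges in a Cayley graph}
Fix a basis $X$ of $F$ and a normal subgroup $L$ such that $Q=F/L$ is a finite $\ell$-group; write $\bar w$ for the image of $w$ in $Q$. Let $Y$ be the Cayley graph of $Q$: its vertices are the elements of $Q$, and for $g\in Q$, $x\in X$ there is an edge $e(g,x)$ from $g$ to $g\bar x$ with label $x$. A word in $X^{\pm1}$ read from a vertex traces a path: at the vertex $g$, the letter $x$ crosses $e(g,x)$ forward and the letter $x^{-1}$ crosses $e(g\bar x^{-1},x)$ backward. The group $Q$ acts on $Y$ by $h\cdot e(g,x)=e(hg,x)$, preserving labels.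

Let $C_1$ be the free abelian group on the edges of $Y$. For a word $w$ let $c(w)\in C_1$ be the sum of the edges crossed by the path from the vertex $1$ with label $w$, counted with sign $+1$ when crossed forward and $-1$ when crossed backward. A subword $xx^{-1}$ or $x^{-1}x$ contributes $0$, so $c(w)$ depends only on the element $w\in F$. The path with label $ww'$ is the path with label $w$ followed by the $\bar w$-translate of the path with label $w'$, so
\begin{equation}\label{eq:cocycle}
c(ww')=c(w)+\bar w\,c(w').
\end{equation}
For $w\in L$, $g\in F$ and $n\ge1$ this gives
\begin{equation}\label{eq:equiv}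
c(w^n)=n\,c(w),\qquad c(gwg^{-1})=c(g)+\bar g\,c(w)+\bar g\,c(g^{-1})=\bar g\,c(w),
\end{equation}
since $c(g)+\bar g\,c(g^{-1})=c(1)=0$. For $s\ge1$ let $W_s=(C_1/\ell^sC_1)\rtimes Q$, with multiplication $(\xi,g)(\xi',g')=(\xi+g\xi',gg')$. As $X$ and $Q$ are finite, $W_s$ is a finite $\ell$-group, and by \eqref{eq:cocycle} the map
\[
\theta_s\colon F\to W_s,\qquad w\mapsto (c(w)\bmod \ell^s,\ \bar w)
\]
is a homomorphism. The images $\theta_s(F)$ are the quotients that separate conjugacy classes.

\begin{example}\label{ex:comm}
Let $X=\{a,b\}$, $\ell=2$, $u=aba^{-1}b^{-1}$ and $v=u^{-1}$. The word $v=bab^{-1}a^{-1}$ is not a cyclic permutation of $u$, so $u\not\sim_Fv$, but both elements die in every abelian quotient. Take $Q=H_1(F;\mathbb{Z}/2)=\{1,\bar a,\bar b,\bar a\bar b\}$. The word $u$ traces the simple closed path $1\to\bar a\to\bar a\bar b\to\bar b\to1$ of Figure~\ref{fig:cayley}, and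
\[
c(u)=e(1,a)+e(\bar a,b)-e(\bar b,a)-e(1,b),\qquad c(v)=-c(u).
\]
Modulo $2$ the signs are lost, and $\theta_1(u)=\theta_1(v)$. Modulo $4$ they survive. If $\theta_2(u)=\theta_2(gvg^{-1})$, then by \eqref{eq:equiv}, with $h=\bar g$,
\[
c(u)\equiv h\,c(v)=-e(h,a)-e(h\bar a,b)+e(h\bar b,a)+e(h,b)\pmod 4 .
\]
The coefficient $1$ of $e(1,a)$ forces $h=\bar b$, and then $e(1,b)$ has coefficient $-1$ on the left and $0$ on the right. So the $2$-group $\theta_2(F)$ separates the classes of $u$ and $v$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth]
\node (e) at (0,0) {$1$};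
\node (a) at (3,0) {$\bar a$};
\node (b) at (0,3) {$\bar b$};
\node (ab) at (3,3) {$\bar a\bar b$};
\draw[->,very thick] (e) to[bend left=14] node[above] {$a$} (a);
\draw[->,gray] (a) to[bend left=14] node[below] {$a$} (e);
\draw[->,very thick] (b) to[bend left=14] node[above] {$a$} (ab);
\draw[->,gray] (ab) to[bend left=14] node[below] {$a$} (b);
\draw[->,very thick] (e) to[bend left=14] node[left] {$b$} (b);
\draw[->,gray] (b) to[bend left=14] node[right] {$b$} (e);
\draw[->,very thick] (a) to[bend left=14] node[left] {$b$} (ab);
\draw[->,gray] (ab) to[bend left=14] node[right] {$b$} (a);
\end{tikzpicture}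
\caption{The Cayley graph of $(\mathbb{Z}/2)^2$ with respect to $a,b$. Read from the vertex $1$, the word $aba^{-1}b^{-1}$ crosses each thick edge once: the bottom and right ones forward, the top and left ones backward.}\label{fig:cayley}
\end{figure}

In general two things must be arranged. The quotient $Q$ has to be chosen so that the paths are simple, and since $u$ and $v$ need not lie in $L$, where \eqref{eq:equiv} holds, they have to be replaced by powers.

\begin{proof}[Proof of Proposition~\ref{prop:sep}]
If $u=1$, then $v$ has trivial image in every finite $\ell$-quotient, and $v=1$ by (F2); the case $v=1$ is the same. So let $u,v\ne1$. Replacing them by conjugates, we may assume that both are cyclically reduced. Write $u=u_0^{\mu}$ and $v=v_0^{\nu}$ with $u_0,v_0$ the roots and $\mu,\nu\ge1$. The roots are cyclically reduced too: if $u_0=gw g^{-1}$ is reduced as written with $w$ cyclically reduced, then $u=gw^{\mu}g^{-1}$ is reduced as written, which forces $g=1$. In particular all positive powers of $u_0$ and $v_0$ are reduced as written.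

\emph{Choice of $Q$.} Let $m$ be the length of $u_0$ and let $a_i$ be its prefix of length $i$, for $0\le i<m$. We claim that $a_ia_j^{-1}\notin\langle u_0\rangle$ for $i\neq j$. Otherwise $a_i=u_0^{\,k}a_j$ for some $k$, and after exchanging $i$ and $j$ we may assume $k\ge0$. The word $u_0^{\,k}a_j$ is a prefix of $u_0^{\,k+1}$, hence reduced, so $i=km+j$; as $i<m$, this gives $k=0$ and $i=j$.

We need this to remain true in a finite quotient, and (F2) only keeps single elements alive; so we rephrase it with a commutator. By \eqref{eq:cent}, $[a_ia_j^{-1},u_0]\neq1$ for $i\ne j$. By (F2) there is a normal subgroup $L_{ij}$ of $\ell$-power index that does not contain this commutator. Then $a_ia_j^{-1}\notin\langle u_0\rangle L_{ij}$, since every element of $\langle u_0\rangle L_{ij}$ commutes with $u_0$ modulo $L_{ij}$. Choose such subgroups also for the prefixes of $v_0$, and let $L$ be the intersection of all of them ($L=F$ if there are none). Then $Q=F/L$ embeds in a finite product of finite $\ell$-groups, so it is a finite $\ell$-group, and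
\begin{equation}\label{eq:prefix}
a_ia_j^{-1}\notin\langle u_0\rangle L\qquad(i\neq j),
\end{equation}
together with the same property for $v_0$.

\emph{The paths are simple.} Let $o_u$ be the order of $\bar u_0$ in $Q$, and let $\gamma_u$ be the closed path from $1$ with label $u_0^{\,o_u}$. It visits the vertices $\bar u_0^{\,k}\bar a_i$ with $0\le k<o_u$ and $0\le i<m$. These are pairwise distinct: an equality $\bar u_0^{\,k}\bar a_i=\bar u_0^{\,k'}\bar a_{j}$ gives $\bar a_i\bar a_j^{-1}=\bar u_0^{\,k'-k}$, so $i=j$ by \eqref{eq:prefix}, and then $k=k'$. No edge is crossed twice. If $\gamma_u$ has length $1$ there is nothing to prove; if it has length at least $3$, different steps join different pairs of vertices; and if it has length $2$, crossing one edge there and back would give a label $xx^{-1}$ or $x^{-1}x$, which is not reduced. Hence $c_u=c(u_0^{\,o_u})$ has coefficient $\pm1$ on each edge of $\gamma_u$ and $0$ elsewhere, and the sign records the direction of crossing. Define $o_v,\gamma_v,c_v$ in the same way for $v_0$.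

\emph{Comparison of chains.} Let $q=|Q|$, a multiple of $o_u$ and $o_v$. Then $u^q,v^q\in L$, and \eqref{eq:equiv} gives $c(u^q)=\alpha c_u$ and $c(v^q)=\beta c_v$ with the positive integers $\alpha=\mu q/o_u$ and $\beta=\nu q/o_v$. Choose $s$ with $\ell^s>\alpha+\beta$. By hypothesis, applied to the quotient $\theta_s(F)$, there is $g\in F$ with $\theta_s(u)=\theta_s(gvg^{-1})$. Then $\theta_s(u^q)=\theta_s(gv^qg^{-1})$, and \eqref{eq:equiv} gives
\[
\alpha c_u\equiv\beta\,\bar g c_v\pmod{\ell^s}.
\]
Each coefficient of $\alpha c_u-\beta\,\bar gc_v$ is divisible by $\ell^s$ and has absolute value at most $\alpha+\beta<\ell^s$. So $\alpha c_u=\beta\,\bar gc_v$ in $C_1$. The nonzero coefficients have absolute value $\alpha$ on the left and $\beta$ on the right, so $\alpha=\beta$ and $c_u=\bar gc_v$.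

\emph{Recovering the words.} The paths $\gamma_u$ and $\bar g\gamma_v$ cross the same edges in the same directions. On a simple closed path each vertex is left exactly once, so the directed edges determine the next step at each vertex, and the two paths coincide up to the starting point. Translation preserves labels, so $u_0^{\,o_u}$ is a cyclic permutation of $v_0^{\,o_v}$. Thus $u_0^{\,o_u}=v_1^{\,o_v}$ with $v_1=hv_0h^{-1}$ for some $h\in F$. By \eqref{eq:cent}, the centralizer of this element equals both $\langle u_0\rangle$ and $\langle v_1\rangle$, so $v_1=u_0^{\pm1}$. As $o_u,o_v>0$ and $u_0$ has infinite order, $v_1=u_0$ and $o_u=o_v$. Now $\alpha=\beta$ gives $\mu=\nu$, and $u=v_1^{\,\nu}=hvh^{-1}$.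
\end{proof}

\section{Periodic conjugacy classes in free groups}\label{sec:aperiodic}

The mechanism behind Theorem~\ref{thm:aperiodic} is visible when $F$ is replaced by $\mathbb{Z}^r$. Let $A\in \mathrm{GL}_r(\mathbb{Z})$ with $A\equiv I\pmod 6$, and let $w\in\mathbb{Z}^r$ have finite orbit of size $p_0$. Fix $\ell\in\{2,3\}$ and let $\ell^i$ be the largest power of $\ell$ dividing $p_0$. For $n\ge1$ the image of $A$ in $\mathrm{GL}_r(\mathbb{Z}/\ell^n)$ lies in the kernel of reduction modulo $\ell$, a group of order $\ell^{(n-1)r^2}$. So the orbit of $w$ modulo $\ell^n$ has size dividing both $p_0$ and a power of $\ell$, hence dividing $\ell^i$. Therefore $wA^{\ell^i}\equiv w\pmod{\ell^n}$ for every $n$, so $wA^{\ell^i}=w$ and $p_0$ divides $\ell^i$. A number that is a power of $2$ and a power of $3$ equals $1$.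

For a free group, (F3) replaces the count of matrices, and Proposition~\ref{prop:sep} replaces the fact that a vector divisible by every power of $\ell$ is zero.

\begin{proof}[Proof of Theorem~\ref{thm:aperiodic}]
The subgroup $\{k\in\mathbb{Z}:w\phi^k\sim_Fw\}$ is nonzero by hypothesis; let $p_0\ge1$ generate it. Fix $\ell\in\{2,3\}$ and let $\ell^i$ be the largest power of $\ell$ dividing $p_0$. We claim that $w\phi^{\ell^i}\sim_Fw$.

Suppose not. By Proposition~\ref{prop:sep} there is a normal subgroup $L_0$ of index $\ell^n$, for some $n$, such that $w\phi^{\ell^i}$ and $w$ have non-conjugate images in $F/L_0$. The automorphism $\phi$ need not preserve $L_0$, so we shrink it. Since $F$ is finitely generated, it has only finitely many subgroups of index $\ell^n$; let $L$ be the intersection of the normal ones. Then $L$ is characteristic, $Q=F/L$ is a finite $\ell$-group, and the images of $w\phi^{\ell^i}$ and $w$ in $Q$ are not conjugate, because $Q$ maps onto $F/L_0$.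

Let $\bar\phi\in\operatorname{Aut}(Q)$ be induced by $\phi$. The hypothesis says that $g\phi\in g[F,F]F^6$ for all $g\in F$. As $F^6\le F^\ell$ and $[F,F]F^\ell$ maps onto $[Q,Q]Q^\ell=\Phi(Q)$, the automorphism $\bar\phi$ acts trivially on $Q/\Phi(Q)$. By (F3) it has order $\ell^j$ for some $j\ge0$. The subgroup $\{k\in\mathbb{Z}:\bar w\bar\phi^{\,k}\sim_Q\bar w\}$ contains $p_0$ and $\ell^j$, hence $\gcd(p_0,\ell^j)$. This number divides $\ell^i$, so $\bar w\bar\phi^{\,\ell^i}\sim_Q\bar w$, a contradiction.

The claim shows that $p_0$ divides $\ell^i$, so $p_0$ is a power of $\ell$. This holds for $\ell=2$ and for $\ell=3$, so $p_0=1$.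
\end{proof}

\begin{remark}
The proof uses only that $6$ is divisible by two distinct primes; with one prime $\ell$ it shows that the period is a power of $\ell$. The modulus $6$ cannot be replaced by $2$: the automorphism $x\mapsto x^{-1}$ of $\mathbb{Z}=\langle x\rangle$ acts trivially on $\mathbb{Z}/2$, and the class of $x$ has period $2$.
\end{remark}

\section{Periodic conjugacy classes in virtually free groups}\label{sec:periods}

In this section $G$ is a finitely generated virtually free group, $\phi\in\operatorname{Aut}(G)$, and $F\le G$ is any characteristic free subgroup of finite index $d$ and rank $r$. Let $T$ be a set of $d$ coset representatives with $G=\bigcup_{t\in T}Ft$, and put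
\[
N=|\mathrm{GL}_r(\mathbb{Z}/6)|.
\]
Since $F$ is characteristic, it is normal and $\phi$ restricts to an automorphism of $F$. Since $|G/F|=d$, we have $g^d\in F$ for all $g\in G$, and since $F$ is torsion-free, $g$ has finite order if and only if $g^d=1$.

For elements of $F$ there are now two notions of conjugacy, and they differ by a finite amount: for $w,w'\in F$,
\begin{equation}\label{eq:GF}
w\sim_Gw'\iff w\sim_Ftw't^{-1}\text{ for some }t\in T .
\end{equation}
Indeed, if $w=z^{-1}w'z$, write $z^{-1}=f^{-1}t$ with $f\in F$ and $t\in T$; then $w=f^{-1}(tw't^{-1})f$. The converse implication holds because $F\le G$. In particular the $G$-class of an element of $F$ is a union of at most $d$ classes of $F$.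

\begin{lemma}\label{lem:inF}
Let $w\in F$. Then $K(w,w)\neq\{0\}$ if and only if $w\phi^N\sim_Fw$. In that case the period of the $G$-class of $w$ divides $N$.
\end{lemma}

\begin{proof}
If $w\phi^N\sim_Fw$, then $N\in K(w,w)$, which gives both $K(w,w)\neq\{0\}$ and the divisibility. Conversely, let $k\in K(w,w)$ with $k\ge1$. Then $\phi^k$ maps the $G$-class of $w$ onto itself and permutes the at most $d$ classes of $F$ contained in it, so $\phi^{k\,d!}$ fixes each of them. Put $\psi=\phi^N|_F$. The $F$-class of $w$ is fixed by $\psi^{k\,d!}=(\phi^{k\,d!})^N|_F$. The automorphism $\phi$ acts on $H_1(F;\mathbb{Z}/6)\cong(\mathbb{Z}/6)^r$ as an element of a group of order $N$, so $\psi$ acts trivially. Theorem~\ref{thm:aperiodic} gives $w\psi\sim_Fw$.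
\end{proof}

To return from $x^d$ to $x$ we bound the number of roots.

\begin{lemma}\label{lem:roots}
Let $1\neq u\in F$. The set $R$ of $G$-conjugacy classes of elements $z\in G$ with $z^d\sim_Gu$ has at most $d$ elements.
\end{lemma}

\begin{proof}
If $z^d=g^{-1}ug$, then $(gzg^{-1})^d=u$. So each class in $R$ contains an element $z$ with $z^d=u$, and it suffices to count these. They lie in $D=C_G(u)$. The subgroup $D\cap F=C_F(u)=\langle u_0\rangle$ is normal in $D$ of index at most $d$, and $u=u_0^{\mu}$ with $\mu\geq1$. For $g\in D$ the element $gu_0g^{-1}$ generates $\langle u_0\rangle$, so it equals $u_0^{\varepsilon}$ with $\varepsilon=\pm1$; from $u_0^{\varepsilon\mu}=gug^{-1}=u_0^{\mu}$ we get $\varepsilon=1$. Thus $u_0$ is central in $D$. If $z$ and $zu_0^{\,i}$ both have $d$-th power $u$, then $u=(zu_0^{\,i})^d=z^du_0^{\,id}=u\,u_0^{\,id}$, so $i=0$. Hence each coset of $\langle u_0\rangle$ in $D$ contains at most one $d$-th root of $u$.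
\end{proof}

The hypothesis $u\neq1$ is needed. In the infinite dihedral group $\langle c,s\mid s^2,\ scs=c^{-1}\rangle$, with $F=\langle c\rangle$ and $d=2$, every element $c^is$ is a square root of $1$, and $1,s,cs$ have three different images in the abelianization $(\mathbb{Z}/2)^2$. For this reason elements of finite order are treated separately in Lemma~\ref{lem:torsion}.

\begin{proposition}\label{prop:period}
Let $x\in G$ have infinite order and put $u=x^d\in F\setminus\{1\}$. The following are equivalent:
\begin{itemize}
\item[(i)] $K(x,x)\neq\{0\}$;
\item[(ii)] $K(u,u)\neq\{0\}$;
\item[(iii)] $u\phi^N\sim_Fu$.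
\end{itemize}
If they hold, the period of the class of $x$ divides $N\cdot\operatorname{lcm}(1,\dots,d)$.
\end{proposition}

\begin{proof}
Taking $d$-th powers gives $K(x,x)\subseteq K(u,u)$, so (i) implies (ii), and (ii) and (iii) are equivalent by Lemma~\ref{lem:inF}. Assume (ii), say $K(u,u)=p\mathbb{Z}$ with $p\ge1$; then $p\mid N$ by Lemma~\ref{lem:inF}. If $z^d\sim u$, then $(z\phi^p)^d=z^d\phi^p\sim u\phi^p\sim u$. So $\phi^p$ maps the set $R$ of Lemma~\ref{lem:roots} into itself, injectively because $\phi^p$ permutes the conjugacy classes of $G$. Thus $\phi^p$ permutes a set with at most $d$ elements that contains the class of $x$. Let $s\le d$ be the size of the orbit of that class, so that $x\phi^{pj}\sim x$ if and only if $s\mid j$. Since $K(x,x)\subseteq p\mathbb{Z}$, we conclude that $K(x,x)=ps\mathbb{Z}$. This proves (i), and $ps$ divides $N\cdot\operatorname{lcm}(1,\dots,d)$.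
\end{proof}

\begin{lemma}\label{lem:torsion}
If $x\in G$ has finite order, then its conjugacy class is periodic.
\end{lemma}

\begin{proof}
Let $G$ act on a tree as in (F5). After subdividing every edge, no element inverts an edge, the stabilizers are still finite and the quotient is still finite. An element of finite order then fixes a vertex, so it is conjugate into the stabilizer of one of finitely many orbit representatives. Hence there are finitely many conjugacy classes of elements of finite order, and $\phi$ permutes them.
\end{proof}

\section{The algorithm}\label{sec:algorithm}

We first make the objects of Section~\ref{sec:periods} effective.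

\begin{lemma}\label{lem:effective}
There is an algorithm which, given a finite presentation of a virtually free group $G$, computes a basis of a characteristic free subgroup $F$ of finite index, its index $d$ and rank $r$, and a set $T$ with $G=\bigcup_{t\in T}Ft$. Uniformly in the input, one can decide membership in $F$, rewrite elements of $F$ in the basis, solve the word problem and the conjugacy problem of $G$, and, for a given $\phi\in\operatorname{Aut}(G)$, compute $\phi^{-1}$ and $\phi|_F$.
\end{lemma}

\begin{proof}
\emph{A free subgroup.} For each $n$ the homomorphisms from $G$ to the symmetric group $S_n$ can be listed: they are the assignments of permutations to the generators that satisfy the relators. Subgroups of index $n$ are the point stabilizers of the transitive ones. For such a subgroup $H$ the Reidemeister--Schreier method gives a finite presentation and a procedure that rewrites a word representing an element of $H$ in the generators of $H$. Recall that two finite presentations of the same group are connected by finitely many Tietze transformations: adding or deleting a relator that is a consequence of the others, and adding or deleting a generator together with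 a relator that expresses it in the others. The consequences of a finite set of relators can be enumerated, so all presentations reachable from a given one can be enumerated, each with explicit words for the isomorphism in both directions. Run this in parallel for all subgroups of finite index until some $H$ receives a presentation without relators. This happens, because $G$ has a free subgroup of finite index, and such a subgroup is finitely generated. We now have a basis of $H$ and can rewrite elements of $H$ in it.

\emph{A characteristic free subgroup.} Let $m=[G:H]$ and let $F$ be the intersection of the kernels of all homomorphisms $G\to S_m$. Automorphisms of $G$ permute these homomorphisms, so $F$ is characteristic. It is the kernel of an explicit map $\rho$ from $G$ to a finite product of copies of $S_m$. This decides membership in $F$, gives $d=|G\rho|$, and gives $T$ by choosing one word for each element of $G\rho$. The kernel of the action of $G$ on the cosets of $H$ lies in $H$, so $F\le H$. The Reidemeister--Schreier method in the free group $H$ gives a basis of $F$ and rewrites elements of $F$ in it.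

\emph{Decision problems.} A word represents $1$ in $G$ if and only if it lies in $F$ and its expression in the basis reduces to the empty word. To compute $\phi^{-1}$, search for a preimage of each generator of $G$; to compute $\phi|_F$, rewrite the images of the basis elements. To decide whether $g\sim g'$, run two searches in parallel: one for $z$ with $g=z^{-1}g'z$, and one for a homomorphism $\sigma\colon G\to S_n$ such that $g\sigma$ and $g'\sigma$ are not conjugate in $G\sigma$. By (F4) one of them succeeds, because every finite quotient of $G$ embeds in some $S_n$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]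
The bound on the period is the last statement of Proposition~\ref{prop:period}, which holds for every characteristic free subgroup of finite index. For the algorithm, compute $F,d,r,T,\phi^{-1},\phi|_F$ as in Lemma~\ref{lem:effective}, and $N=|\mathrm{GL}_r(\mathbb{Z}/6)|$. Put $u=x^d$ and $v=y^d$, both in $F$.

\emph{Step 1: decide whether the class of $x$ is periodic.} If $u=1$, then $x$ has finite order and its class is periodic by Lemma~\ref{lem:torsion}. If $u\neq1$, test whether $u\phi^N\sim_Fu$; by Proposition~\ref{prop:period} this holds if and only if the class of $x$ is periodic.

\emph{Step 2: the periodic case.} Test $x\phi^P\sim x$ for $P=1,2,\dots$. The search stops, and the first success is the period $P$. Since $K(x,y)$ is empty or a coset of $P\mathbb{Z}$, test $x\phi^k\sim y$ for $0\le k<P$. If all tests fail, $K(x,y)=\emptyset$. If $k_0$ succeeds, $K(x,y)=k_0+P\mathbb{Z}$.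

\emph{Step 3: the non-periodic case.} Here $u\neq1$ and $K(u,u)=\{0\}$ by Proposition~\ref{prop:period}, so $K(u,v)$ has at most one element, and $K(x,y)\subseteq K(u,v)$. By \eqref{eq:GF}, $K(u,v)\neq\emptyset$ if and only if there are $t\in T$ and $k\in\mathbb{Z}$ with $u\phi^k\sim_Ftvt^{-1}$. Decide this by applying (F1) to $\phi|_F$ and the $d$ pairs $(u,tvt^{-1})$. If $K(u,v)=\emptyset$, then $K(x,y)=\emptyset$. Otherwise test $u\phi^k\sim v$ for $k=0,\pm1,\pm2,\dots$ until the unique element $k_0$ of $K(u,v)$ is found. Then $K(x,y)=\{k_0\}$ if $x\phi^{k_0}\sim y$, and $K(x,y)=\emptyset$ otherwise.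

Every step is effective and uniform in the input, so $K(x,y)$ is computed. The restricted versions ask whether $K(x,y)$ meets a given set. For $\emptyset$ and $\{k_0\}$ this is read off directly. The set $k_0+P\mathbb{Z}$ always contains a nonnegative integer. It meets $m+n\mathbb{Z}$, with $n\ge1$, if and only if $\gcd(P,n)$ divides $m-k_0$; the intersection is then a coset of $\operatorname{lcm}(P,n)\mathbb{Z}$, so the same criterion applies to a progression that is infinite in one direction only.
\end{proof}

Brinkmann's theorem is used only in Step~3, for infinite orbits, as the discussion in Section~\ref{sec:intro} suggests. The two inputs of Section~\ref{sec:example}, where $d=8$, go to Step~3 and to Step~2 respectively.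

\section{Conjugacy in $G\rtimes_\phi\mathbb{Z}$}\label{sec:mapping}

Let $\psi\in\operatorname{Aut}(G)$. Elements $g,h\in G$ are \emph{$\psi$-twisted conjugate} if $(z\psi)^{-1}gz=h$ for some $z\in G$. This is an equivalence relation, since $g\cdot z=(z\psi)^{-1}gz$ defines a right action of $G$ on itself:
\[
(g\cdot z)\cdot z'=(z'\psi)^{-1}(z\psi)^{-1}gzz'=g\cdot(zz').
\]
Fact (F6) decides this relation in free groups. To extend it to $G$ we absorb the element $g$, which need not lie in $F$, into the automorphism.

\begin{lemma}\label{lem:twisted}
There is an algorithm which, given a finite presentation of a virtually free group $G$, $\psi\in\operatorname{Aut}(G)$ and $g,h\in G$, decides whether $g$ and $h$ are $\psi$-twisted conjugate.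
\end{lemma}

\begin{proof}
Compute $F$ and $T$ as in Lemma~\ref{lem:effective}. Write the unknown as $z=ft$ with $f\in F$ and $t\in T$. The equation $(t\psi)^{-1}(f\psi)^{-1}gft=h$ is equivalent to $(f\psi)^{-1}gf=h_t$, where $h_t=(t\psi)ht^{-1}$. Define $\psi'$ by $f\psi'=g^{-1}(f\psi)g$. Since $F$ is characteristic, $\psi'\in\operatorname{Aut}(F)$, and $\psi'$ can be computed on the basis of $F$. We have
\[
(f\psi)^{-1}gf=g\cdot g^{-1}(f\psi)^{-1}g\cdot f=g\,(f\psi')^{-1}f ,
\]
so the equation becomes $(f\psi')^{-1}f=g^{-1}h_t$. The left side lies in $F$. If $g^{-1}h_t\notin F$ there is no solution for this $t$; if $g^{-1}h_t\in F$, apply (F6) to $\psi'$ and the pair $(1,g^{-1}h_t)$. Do this for each $t$ in the finite set $T$.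
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:mapping}]
Let $\Gamma=G\rtimes_\phi\mathbb{Z}$. The relation $g\tau^k=\tau^k(g\phi^k)$ holds for all $g\in G$ and $k\in\mathbb{Z}$. Every element of $\Gamma$ is uniquely of the form $\tau^mx$ with $m\in\mathbb{Z}$ and $x\in G$, and this form is computed from a word by moving the letters $\tau^{\pm1}$ to the left, using $\phi$ and $\phi^{-1}$. For $z\in G$ and $k\in\mathbb{Z}$,
\[
(\tau^kz)^{-1}\,\tau^mx\,(\tau^kz)=z^{-1}\tau^m(\tau^{-k}x\tau^k)z=z^{-1}\tau^m(x\phi^k)z=\tau^m(z\phi^m)^{-1}(x\phi^k)z .
\]
Hence $\tau^mx$ and $\tau^ny$ are conjugate in $\Gamma$ if and only if $m=n$ and, for some $k\in\mathbb{Z}$, the elements $x\phi^k$ and $y$ are $\phi^m$-twisted conjugate.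

If $m=0$, the condition is $K(x,y)\neq\emptyset$, which is decided by Theorem~\ref{thm:main}. If $m\neq0$, the quantifier over $k$ becomes finite. For $z=(x\phi^k)^{-1}$ we have
\[
(z\phi^m)^{-1}(x\phi^k)z=(x\phi^{k+m})(x\phi^k)(x\phi^k)^{-1}=x\phi^{k+m},
\]
so $x\phi^k$ and $x\phi^{k+m}$ are $\phi^m$-twisted conjugate. As twisted conjugacy is an equivalence relation, the twisted class of $x\phi^k$ depends only on $k$ modulo $m$, and it suffices to apply Lemma~\ref{lem:twisted} with $\psi=\phi^m$ to the pairs $(x\phi^k,y)$ for $0\le k<|m|$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BMMV}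
Bogopolski, Martino, Maslakova and Ventura, Bull. London Math. Soc. \textbf{38} (2006).

\bibitem{Carvalho}
Andr\'e Carvalho, \emph{Computing centralizers in [f.g. free]-by-cyclic groups}, arXiv:2310.08723 (2023).

\bibitem{Dyer}
Dyer, \emph{Separating conjugates in free-by-finite groups}, J. London Math. Soc. (1979).

\bibitem{Gorenstein}
Gorenstein, \emph{Finite Groups}.

\end{thebibliography}
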